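\title{Dirichlet tilings of hyperbolic space that grow almost like trees}

\begin{abstract}
The dual graph of a Dirichlet tiling of hyperbolic $d$-space by polyhedra with $k$ facets is $k$-regular, so its growth rate is at most $k-1$, the growth rate of the $k$-regular tree. For $d>2$ there is a positive gap, and one asks whether the gap is bounded below independently of $k$ and $d$. We show that it is not: ideal prisms in $\mathbb H^3$ with all dihedral angles $\pi/3$ give growth rate $\frac12\big(k-3+\sqrt{(k+1)^2-12}\big)$ for every $k\ge6$, and the gap tends to $0$. This growth rate is the largest possible for finite volume Coxeter polyhedra in $\mathbb H^3$, and the order $1/k$ of the gap is optimal among all Dirichlet tilings of $\mathbb H^3$. For reflection groups in dimension $d\ge4$ the gap always exceeds $1/180$.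
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathbb H^d$ be hyperbolic $d$-space, let $\Gamma$ be a lattice in $\operatorname{Isom}(\mathbb H^d)$, that is, a discrete subgroup with a fundamental domain of finite volume, and let $p\in\mathbb H^d$. The \emph{Dirichlet polyhedron} with center $p$ is
\[
\mathcal P=\{x\in\mathbb H^d:\ d(x,p)\le d(x,\gamma p)\ \text{ for all }\gamma\in\Gamma\}.
\]
We allow $p$ to have a nontrivial stabilizer, which is then finite. The polyhedron $\mathcal P$ has finite volume, and we assume throughout that it has finitely many facets (faces of dimension $d-1$), say $k$. The $\Gamma$-translates of $\mathcal P$ form a tiling $\mathcal T$ of $\mathbb H^d$. Its dual graph $\mathcal G$ has a vertex for each tile and an edge for each pair of tiles that share a facet. It is $k$-regular, and we call it a \emph{$k$-regular Dirichlet tiling of $\mathbb H^d$}. Let $|B(r)|$ be the number of vertices in a ball of radius $r$ in $\mathcal G$. Since $\Gamma$ is transitive on vertices, $|B(r)|$ does not depend on the center and $|B(r+s)|\le|B(r)|\,|B(s)|$, so the \emph{growth rate}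
\[
\operatorname{gr}(\mathcal G)=\lim_{r\to\infty}|B(r)|^{1/r}
\]
exists. A geodesic path in $\mathcal G$ does not backtrack, so a sphere of radius $r\ge1$ has at most $k(k-1)^{r-1}$ vertices and $\operatorname{gr}(\mathcal G)\le k-1$, the value for the $k$-regular tree. The \emph{gap} $k-1-\operatorname{gr}(\mathcal G)$ measures how much growth is lost to the cycles of $\mathcal G$.

Two known facts frame the problem. In $\mathbb H^2$ the gap can vanish: the $k$-regular tree is realized as such a lattice graph for every even $k\ge4$. For $d>2$ it cannot: there is a constant $\epsilon(k,d)>0$ with $\operatorname{gr}(\mathcal G)<k-1-\epsilon(k,d)$ for every $k$-regular graph $\mathcal G$ dual to a finite volume convex tiling of $\mathbb H^d$. Benjamini and Gelander \cite{BG} pose the following problem.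

\medskip\noindent\textbf{Question.} \emph{Is there a universal $\epsilon_u>0$, independent of $k$ and $d$, such that $\operatorname{gr}(\mathcal G)<k-1-\epsilon_u$ for every $k$-regular Dirichlet tiling $\mathcal G$ of $\mathbb H^d$ with $d>2$?}
\medskip

The geometric source of cycles is the \emph{ridges}, the faces of codimension $2$. The tiles around a ridge $e$ form a cycle in $\mathcal G$, of length $n_e\ge3$. In the plane a ridge is a vertex of the polygon and may lie at infinity, where it produces no cycle. For $d\ge3$ a ridge has positive dimension, so it always enters $\mathbb H^d$, and there are many ridges: each of the $k$ facets contains at least $d$ of them and each lies in two facets, so a tile has at least $dk/2$. This suggests the answer yes, and so does the first family of examples one computes: ideal right-angled polyhedra in $\mathbb H^3$ have gap exactly $2$, whatever $k$ is (Example~\ref{ex:right}).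

A rough count shows what the answer really depends on. If $n_e=2m$, the two ways around $e$ from a tile to the opposite tile are paths of length $m$ with the same ends, and one of them is redundant; if $n_e=2m-1$, both $m$-step paths around $e$ fail to be geodesic. So if each tile has $c$ such ridges, about $c$ of the roughly $k^m$ continuations of length $m$ are wasted at each step, the growth rate is multiplied by about $1-c/k^m$, and the gap is about $c/k^{m-1}$. A ridge with $n_e\in\{3,4\}$ costs about $1/k$, and a ridge with $n_e\in\{5,6\}$ costs only about $1/k^2$. A polyhedron in $\mathbb H^3$ has at most $3k-6$ edges. If triangles and squares can be avoided altogether, the gap should therefore be of order $1/k$. They can be avoided, by pushing all vertices to infinity. Put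
\begin{equation}\label{eq:lambda}
\lambda_k=\tfrac12\Big(k-3+\sqrt{(k+1)^2-12}\Big),\qquad k\ge4 .
\end{equation}

\begin{theorem}\label{thm:answer}
For every $k\ge6$ there is a $k$-regular Dirichlet tiling of $\mathbb H^3$, coming from a reflection group, with growth rate exactly $\lambda_k$. Since
\[
k-1-\lambda_k=\frac{6}{k+1+\sqrt{(k+1)^2-12}}\longrightarrow0\qquad(k\to\infty),
\]
no universal $\epsilon_u>0$ exists.
\end{theorem}

A \emph{Coxeter polytope} is a polytope all of whose dihedral angles have the form $\pi/m$ with $m\ge2$ an integer. A finite volume Coxeter polytope $P$ is a Dirichlet polyhedron of the group generated by the reflections in its facets (Section~\ref{sec:coxeter}), and we write $\operatorname{gr}(P)$ for the growth rate of the resulting tiling.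

\begin{theorem}\label{thm:sharp}
If $P\subset\mathbb H^3$ is a finite volume Coxeter polyhedron with $k$ facets, then $\operatorname{gr}(P)\le\lambda_k$, with equality if and only if all vertices of $P$ are ideal and all dihedral angles are $\pi/3$. Equality occurs for $k=4$ and for every $k\ge6$, and not for $k=5$.
\end{theorem}

\begin{theorem}\label{thm:general}
Let $\mathcal G$ be a $k$-regular Dirichlet tiling of $\mathbb H^d$. Then
\[
\operatorname{gr}(\mathcal G)<k-1-\frac{(k-2)(k-3)}{2(k-1)^3}\quad(d=3),\qquad
\operatorname{gr}(\mathcal G)<k-1-\frac{k-3}{2(k-1)^3}\quad(\text{all }d\ge3).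
\]
\end{theorem}

By Theorems~\ref{thm:answer} and~\ref{thm:general}, for $k\ge6$ the infimum of the gap over $k$-regular Dirichlet tilings of $\mathbb H^3$ lies between $(k-2)(k-3)/(2(k-1)^3)$ and $6/(k+1)$, so it has exact order $1/k$. The second bound shows that for Dirichlet tilings $\epsilon(k,d)$ can be taken independent of $d$.

\begin{theorem}\label{thm:high}
If $P\subset\mathbb H^d$, $d\ge4$, is a finite volume Coxeter polytope with $k$ facets, then $\operatorname{gr}(P)<k-1-\frac1{180}$.
\end{theorem}

Thus within reflection groups the phenomenon of Theorem~\ref{thm:answer} is purely three-dimensional. We do not settle whether general Dirichlet tilings with $d\ge4$ have a universal gap.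

Theorems~\ref{thm:answer} and~\ref{thm:sharp} rest on an exact formula for the growth series of a reflection group (Sections~\ref{sec:coxeter}--\ref{sec:sharp}). Theorems~\ref{thm:general} and~\ref{thm:high} rest on a rigorous form of the rough count above (Proposition~\ref{prop:count}), combined with lower bounds for the number of short cycles.

\section{Tiles, ridges and links}\label{sec:tiles}

In the Klein model $\mathbb H^d$ is the open unit ball and hyperbolic hyperplanes are the sections of the ball by Euclidean hyperplanes. By a \emph{polytope} in $\mathbb H^d$ we mean the part in the open ball of a $d$-dimensional Euclidean convex polytope contained in the closed ball; its faces are the faces of the Euclidean polytope. A point of the polytope on the unit sphere is an extreme point of the ball, hence a vertex; such vertices are \emph{ideal}, the others \emph{finite}. In particular \emph{the relative interior of every face of dimension at least $1$ lies in $\mathbb H^d$}. Two facets are \emph{adjacent} if they share a ridge that meets $\mathbb H^d$; for $d\ge3$ every ridge does. We use the following textbook facts.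
\begin{itemize}
\item[(P1)] An $n$-dimensional polytope has faces of all dimensions $0,\dots,n$ and at least $n+1$ facets. A face of a face is a face, and every face is the intersection of the facets containing it. Every ridge lies in exactly two facets, and two facets share at most one ridge.
\item[(P2)] A $3$-dimensional polytope with $V$ vertices, $E$ edges and $k$ facets has $V-E+k=2$ and $3V\le2E$. Hence $\sum_v(\deg v-2)=2E-2V=2(k-2)$, and $k-2=E-V\ge E/3$. The adjacency graph of its facets is simple and planar.
\item[(P3)] The angles of a convex $n$-gon add up to $(n-2)\pi$ in the Euclidean plane and to more than $(n-2)\pi$ on the sphere.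
\end{itemize}

\begin{lemma}\label{lem:polytope}
Let $d\ge2$. An intersection $P$ of finitely many closed half-spaces of $\mathbb H^d$ with nonempty interior and finite volume is a polytope.
\end{lemma}

\begin{proof}
Let $Q\subset\mathbb R^d$ be the intersection of the corresponding Euclidean half-spaces. If $Q$ is not contained in the closed ball, it has interior points both inside and outside the ball, hence an interior point on the sphere. A neighborhood of that point contains a small cap of the ball, which is a hyperbolic half-space and has infinite volume. So $Q$ lies in the closed ball.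
\end{proof}

\begin{lemma}[Cusps]\label{lem:cusp}
Let $v$ be an ideal vertex of a polytope $P\subset\mathbb H^d$, and use the upper half-space model $\mathbb R^{d-1}\times(0,\infty)$ with $v=\infty$. The facets through $v$ lie on vertical hyperplanes, the other facets lie on hemispheres centered on $\mathbb R^{d-1}$, and $P$ lies outside these hemispheres. For large $h$ the part of $P$ above height $h$ is $L\times[h,\infty)$, where $L\subset\mathbb R^{d-1}$ is a compact convex polytope. The facets and ridges of $L$ correspond to the facets and ridges of $P$ through $v$, with the same dihedral angles. Every polytope has finite volume.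
\end{lemma}

\begin{proof}
A hyperplane is vertical exactly when its closure contains $\infty$, and $P$ lies on the outer side of each hemisphere because its closure contains $\infty$. Let $L$ be cut out by the vertical half-spaces. Above the largest radius, $P$ agrees with $L\times(0,\infty)$. If $L$ were unbounded it would contain a ray, and the vertical lines over the far points of the ray would lie in $P$, giving infinitely many ideal points of $P$. A face of $P$ of positive dimension through $v$ contains the upward vertical ray from each of its points, which gives the correspondence of faces; the angles agree because the model is conformal. The cusp has volume $\operatorname{vol}(L)\int_h^\infty z^{-d}\,dz<\infty$, and $P$ minus its cusps is relatively compact in $\mathbb H^d$.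
\end{proof}

We call $L$ the \emph{link} of $v$. At a finite vertex $v$ of a polytope in $\mathbb H^3$ the link is the convex spherical polygon of unit tangent vectors pointing into the polytope. In both cases, for $d=3$, the link has $\deg v$ sides and its angles are the dihedral angles at the edges through $v$.

Now let $\mathcal T$ be a Dirichlet tiling. Its tiles are the Voronoi cells $T_q$ of the points $q$ of the locally finite set $\Gamma p$. By Lemma~\ref{lem:polytope} they are polytopes, so $k\ge d+1$.

\begin{lemma}\label{lem:tiling}
\begin{itemize}
\item[(a)] $\mathcal T$ is locally finite, $\Gamma$ is transitive on tiles, and stabilizers of tiles are finite.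
\item[(b)] Two tiles that meet in $\mathbb H^d$ meet in a common face. The graph $\mathcal G$ is simple, connected and infinite.
\item[(c)] Let $f$ be a face of a tile and $x\in\mathbb H^d$ a point of its relative interior. Then $f$ is a face of every tile containing $x$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $T_q$ contains a point $x$ with $d(x,p)\le\rho$, then $d(x,q)\le\rho$ and $d(p,q)\le2\rho$, which leaves finitely many $q$. The stabilizer of $T_q$ fixes $q$, so it is finite by discreteness.

(b) $T_q\cap T_{q'}$ is the intersection of either tile with the bisecting hyperplane of $q$ and $q'$, and each tile lies on one side of it. So the intersection is a single common face, and two tiles share at most one facet. A generic segment between interior points of two tiles misses the countably many faces of codimension at least $2$, so it passes from tile to tile through facets. There are infinitely many tiles because each has finite volume.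

(c) If $f$ is a face of $T$ and $x\in T'$, then $T\cap T'$ is a face of $T$ containing $x$, so it contains $f$ as a face; and it is a face of $T'$.
\end{proof}

In the situation of (c), let $f$ have codimension $j$. The tangent cone at $x$ of a tile containing $x$ is the sum of the tangent space of $f$ and a cone in the $j$-dimensional normal space; this cone contains no line, and its faces correspond to the faces of the tile containing $f$. By local finiteness finitely many such cones fill the normal space, and by (b) they meet face to face. Two cases matter.
\begin{itemize}
\item $j=2$, $f=e$ a ridge. The cones are sectors of angle less than $\pi$ filling a plane. So the $n_e\ge3$ tiles containing $e$ are cyclically arranged, consecutive ones share a facet containing $e$, and their dihedral angles at $e$ add up to $2\pi$.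
\item $j=3$. The cones cut the unit normal $2$-sphere into convex polygons with at least $3$ sides, meeting edge to edge. The vertices of this tessellation correspond to the ridges $e\supset f$ of $\mathcal T$, and the vertex $e$ has degree $n_e$.
\end{itemize}

\section{Reflection groups and their growth series}\label{sec:coxeter}

Let $P\subset\mathbb H^d$ be a finite volume Coxeter polytope with $k$ facets. Let $S$ be the set of reflections in the hyperplanes (\emph{walls}) of its facets, and identify $S$ with the set of facets. By Poincar\'e's theorem (see \cite{Vinberg}), $S$ generates a discrete group $W$ with fundamental domain $P$: the translates $wP$ cover $\mathbb H^d$, and $wP$ misses the interior of $P$ for $w\ne1$. Moreover $(W,S)$ is a Coxeter system, with defining relations $s^2=1$ and $(st)^{m_{st}}=1$, where $m_{st}=m$ for facets adjacent at angle $\pi/m$, and $m_{st}=\infty$ (no relation) for non-adjacent facets. As $P$ has finite volume, $W$ is a lattice.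

\begin{lemma}\label{lem:dirichlet}
$P$ is the Dirichlet polyhedron of $W$ centered at any interior point $p$ of $P$, and the dual graph of the tiling is the Cayley graph of $(W,S)$.
\end{lemma}

\begin{proof}
Let $D$ be the Dirichlet polyhedron centered at $p$. The bisector of $p$ and $sp$ is the wall of $s$, so $D\subset P$. An interior point $x$ of $P$ lies in some $wD\subset wP$, which forces $w=1$. So the interior of $P$ lies in the closed set $D$, and $D=P$. The tiles $wP$ are in bijection with the elements of $W$, and the neighbor of $wP$ across the $w$-image of the facet $s$ is $wsP$.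
\end{proof}

For $J\subset S$ let $W_J$ be the subgroup generated by $J$, and let $\ell$ be the word length. Call $J$ \emph{spherical} if $W_J$ is finite; the empty set is spherical, and so is every subset of a spherical set. Write $[n]=1+x+\dots+x^{n-1}$. We recall three textbook facts.
\begin{itemize}
\item[(C1)] $(W_J,J)$ is a Coxeter system, and every reduced word of an element of $W_J$ uses only letters of $J$.
\item[(C2)] If $J$ is spherical, the matrix $(-\cos(\pi/m_{st}))_{s,t\in J}$, with $m_{ss}=1$, is positive definite.
\item[(C3)] For spherical $J$ put $W_J(x)=\sum_{w\in W_J}x^{\ell(w)}$. It equals $[2]$ for $|J|=1$ and $[2][m]$ for the dihedral group of order $2m$. For $|J|=3$ with exponents $m_{st}$ equal to $(2,2,n)$, $(2,3,3)$, $(2,3,4)$, $(2,3,5)$ it equals $[2]^2[n]$, $[2][3][4]$, $[2][4][6]$, $[2][6][10]$ respectively.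
\end{itemize}
In the hyperboloid model, $\mathbb H^d$ is one sheet of $\langle x,x\rangle=-1$ in $\mathbb R^{d,1}$ and $P=\{x:\langle x,\nu_s\rangle\le0\text{ for all }s\in S\}$, where $\nu_s$ is the outward unit normal. For adjacent facets $\langle \nu_s,\nu_t\rangle=-\cos(\pi/m_{st})$.

The growth formula below is a sum over spherical subsets, an algebraic notion. The next lemma translates it into the faces of $P$. The point is that ideal vertices do not appear.

\begin{lemma}\label{lem:spherical}
The map $J\mapsto\bigcap_{s\in J}(\text{facet }s)$ is a bijection from the spherical subsets of $S$ to the faces of $P$ that meet $\mathbb H^d$, with $\emptyset\mapsto P$. The face attached to $J$ has codimension $|J|$, and the facets containing it are exactly those in $J$.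
\end{lemma}

\begin{proof}
If a face $f$ meets $\mathbb H^d$ and $J$ is the set of facets containing it, then $W_J$ fixes a point of $\mathbb H^d$, so it is finite by discreteness; and $f$ is the intersection of the facets in $J$ by (P1). It remains to show that for spherical $J$ there is a point $y\in P$ lying on the facets in $J$ and on no others, and that the face with $y$ in its relative interior has codimension $|J|$.

First we show: \emph{if the wall of $s$ separates the interiors of $P$ and $wP$, then $w$ has a reduced word beginning with $s$.} Interior points of tiles have trivial stabilizer, so the wall of $s$ meets no tile in its interior. Let $w=s_1\cdots s_n$ be reduced and $P_i=s_1\cdots s_iP$. For some $i$ the tiles $P_{i-1}$ and $P_i$ lie on opposite sides of the wall, so their common facet lies in the wall and $s$ is the reflection $s_1\cdots s_{i-1}s_is_{i-1}\cdots s_1$ in that facet. Then $sw=s_1\cdots s_{i-1}s_{i+1}\cdots s_n$, and $w=s\,s_1\cdots s_{i-1}s_{i+1}\cdots s_n$ is a word of length $n$.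

Now let $p$ be an interior point of $P$, and let $y\in\mathbb H^d$ be the positive multiple of $\sum_{w\in W_J}wp$ on the hyperboloid. It is fixed by $W_J$, so $\langle y,\nu_s\rangle=0$ for $s\in J$. For $s\notin J$ and $w\in W_J$, fact (C1) and the previous paragraph give $\langle wp,\nu_s\rangle<0$; summing, $\langle y,\nu_s\rangle<0$. So $y\in P$ and the facets through $y$ are those in $J$. Any two of them have $m_{st}<\infty$, so they are adjacent and the Gram matrix of the normals $\nu_s$, $s\in J$, is the matrix in (C2). The normals are therefore linearly independent, and the face with $y$ in its relative interior has codimension $|J|$.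
\end{proof}

In particular, \emph{two facets are adjacent if and only if their walls meet in $\mathbb H^d$}: if the walls of $s$ and $t$ meet, then $W_{\{s,t\}}$ fixes a point, so $\{s,t\}$ is spherical.

Let $W(t)=\sum_{w\in W}t^{\ell(w)}$; the coefficient of $t^r$ is the size of the sphere of radius $r$ in the Cayley graph. Steinberg's formula \cite{Steinberg} states that $W(t)$ is a rational function and that
\begin{equation}\label{eq:steinberg}
\frac1{W(x^{-1})}=\Phi_P(x):=\sum_{J\ \mathrm{spherical}}\frac{(-1)^{|J|}}{W_J(x)} .
\end{equation}
The denominators are positive for $x>0$, so $\Phi_P$ is a continuous function on $(0,\infty)$.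

\begin{proposition}\label{prop:zero}
$\operatorname{gr}(P)$ is the largest zero of $\Phi_P$ in $(0,\infty)$.
\end{proposition}

\begin{proof}
Let $R$ be the radius of convergence of $W(t)$. Spheres are nonempty and have at most $k^r$ elements, so $1/k\le R\le1$. The series $\sum_r|B(r)|t^r=W(t)/(1-t)$ dominates $W(t)$ coefficientwise and converges for $|t|<R$, so its radius of convergence is $R$ and $\operatorname{gr}(P)=1/R$. For $x>1/R$ we have $\Phi_P(x)=1/W(x^{-1})>0$. By Pringsheim's theorem a power series with nonnegative coefficients and finite radius of convergence $R$ is singular at the point $R$. So the rational function $W(t)$ has a pole at $R$, which means $\Phi_P(1/R)=0$.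
\end{proof}

\begin{example}\label{ex:tree}
For an ideal $k$-gon in $\mathbb H^2$ the spherical sets are $\emptyset$ and the singletons, so $\Phi_P(x)=1-k/(1+x)$, with zero $k-1$. Indeed the only relations are $s^2=1$, and the Cayley graph is the $k$-regular tree.
\end{example}

For $d=3$ the edges and finite vertices add correction terms to the function of Example~\ref{ex:tree}. If the edge $e$ has angle $\pi/m_e$ and $W_v$ denotes the group of a finite vertex $v$, then Lemma~\ref{lem:spherical} and (C3) give
\begin{equation}\label{eq:phi3}
\Phi_P(x)=1-\frac k{1+x}+\sum_e\frac1{[2][m_e]}-\sum_{v\ \mathrm{finite}}\frac1{W_v(x)} .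
\end{equation}
Near $x=k-1$ the function $1-k/(1+x)$ has slope about $1/k$ and the term of $e$ has size about $k^{-m_e}$. So $e$ moves the zero to the left by about $k^{1-m_e}$, as the rough count of Section~\ref{sec:intro} predicts for a cycle of length $2m_e$.

\begin{example}\label{ex:right}
Suppose all vertices of $P\subset\mathbb H^3$ are ideal and all angles are $\pi/2$, as for the regular ideal octahedron, whose links are squares by symmetry. The links are rectangles, so $E=2V$ and (P2) gives $E=2(k-2)$. With $y=1+x$,
\[
y^2\Phi_P=y^2-ky+2(k-2)=(y-2)(y-k+2).
\]
Hence $\operatorname{gr}(P)=k-3$, and the gap is $2$.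
\end{example}

\section{Ideal prisms with angles $\pi/3$}\label{sec:prisms}

To make the gap small we must avoid right angles. In $\mathbb H^3$ this leaves almost no choice. The link of a finite vertex is a spherical triangle, by Lemma~\ref{lem:spherical}, and the angle sum must exceed $\pi$, which is impossible with three angles at most $\pi/3$. At an ideal vertex, a Euclidean $n$-gon with angles at most $\pi/3$ has $(n-2)\pi\le n\pi/3$, so it is an equilateral triangle. We are led to polyhedra with all vertices ideal and trivalent and all angles $\pi/3$.

\begin{example}[The ideal cube]\label{ex:cube}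
Let $P$ be the cube with vertices $(\pm1,\pm1,\pm1)/\sqrt3$ in the Klein ball. The rotation of order $3$ about a long diagonal shows that each link is an equilateral triangle, so all $12$ dihedral angles are $\pi/3$ and six cubes surround each edge. Formula \eqref{eq:phi3} gives
\[
\Phi_P(x)=1-\frac6{1+x}+\frac{12}{(1+x)(1+x+x^2)}=\frac{(x-1)(x^2-3x-7)}{(1+x)(1+x+x^2)},
\]
so $\operatorname{gr}(P)=(3+\sqrt{37})/2=4.54\ldots$, against $5$ for the tree. The numerator is $x^3-4x^2-4x+7$, so
\[
W(t)=\frac{1+2t+2t^2+t^3}{1-4t-4t^2+7t^3}=1+6t+30t^2+138t^3+\cdots .
\]
The tree has spheres of size $1,6,30,150$. The first loss occurs only at radius $3$, and it is $12$: one coincidence $sts=tst$ for each edge of the cube. In a prism with $k$ facets this loss becomes $3(k-2)$ out of $k(k-1)^2$, a proportion of about $3/k^2$.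
\end{example}

\begin{lemma}\label{lem:prism}
For every $k\ge6$ there is a finite volume polyhedron in $\mathbb H^3$ with $k$ facets, all vertices ideal, and all dihedral angles $\pi/3$.
\end{lemma}

\begin{proof}
Let $n=k-2\ge4$ and $0<\varphi<\pi/2$. In the Klein ball let $P$ be the convex hull of the $2n$ ideal points
\[
\big(\cos\varphi\cos\tfrac{2\pi j}n,\ \cos\varphi\sin\tfrac{2\pi j}n,\ \pm\sin\varphi\big),\qquad j=1,\dots,n .
\]
It is a right prism over a regular $n$-gon, with $n+2=k$ facets and trivalent vertices, and it has finite volume by Lemma~\ref{lem:cusp}. The reflection $z\mapsto-z$ is a hyperbolic isometry that reverses each vertical edge, so the vertical edges are orthogonal to the plane $z=0$. Hence the dihedral angle $\beta$ at a vertical edge is the angle of the section of $P$ by that plane, a regular hyperbolic $n$-gon whose vertices have Euclidean distance $\cos\varphi$ from the center. Its circumradius $\rho$ has $\tanh\rho=\cos\varphi$, that is, $\cosh\rho=1/\sin\varphi$. The center, a vertex and the midpoint of a side form a right triangle with hypotenuse $\rho$ and angles $\pi/n$ and $\beta/2$, so $\cosh\rho=\cot(\pi/n)\cot(\beta/2)$ and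
\[
\tan(\beta/2)=\sin\varphi\,\cot(\pi/n).
\]
We get $\beta=\pi/3$ by choosing $\sin\varphi=\tan(\pi/n)/\sqrt3$, which is less than $1$ because $n\ge4$. The link of a vertex is a Euclidean triangle with one angle $\beta$. The reflection in the plane through the $z$-axis and the vertex exchanges the two horizontal edges at the vertex, so the other two angles both equal $(\pi-\beta)/2=\pi/3$.
\end{proof}

For $n=4$ we recover the cube, $\sin\varphi=1/\sqrt3$. For $n=3$ we would need $\sin\varphi=1$, and the prism degenerates.

\begin{lemma}\label{lem:phik}
Let $k\ge4$ and $\Phi_k(x)=1-\dfrac k{1+x}+\dfrac{3(k-2)}{[2][3]}$. Then $\lambda_k>1$, $\Phi_k(\lambda_k)=0$, and $\Phi_k>0$ on $(\lambda_k,\infty)$. If a Coxeter polyhedron $P\subset\mathbb H^3$ with $k$ facets has all vertices ideal and all angles $\pi/3$, then $\Phi_P=\Phi_k$ and $\operatorname{gr}(P)=\lambda_k$.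
\end{lemma}

\begin{proof}
Since $[2][3]=x^3+2x^2+2x+1$,
\[
[2][3]\,\Phi_k(x)=x^3-(k-2)x^2-(k-2)x+2k-5=(x-1)\big(x^2-(k-3)x-(2k-5)\big).
\]
The quadratic factor has discriminant $(k-3)^2+4(2k-5)=(k+1)^2-12$, so its larger root is $\lambda_k$, and its value at $1$ is $9-3k<0$, so $\lambda_k>1$. Both factors are positive on $(\lambda_k,\infty)$. For $P$ as stated, all links are triangles, so $3V=2E$ and $E=3(k-2)$ by (P2). Now apply \eqref{eq:phi3} and Proposition~\ref{prop:zero}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
The prism of Lemma~\ref{lem:prism} is a Dirichlet polyhedron by Lemma~\ref{lem:dirichlet}, and its growth rate is $\lambda_k$ by Lemma~\ref{lem:phik}. Moreover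
\[
k-1-\lambda_k=\tfrac12\Big(k+1-\sqrt{(k+1)^2-12}\Big)=\frac6{k+1+\sqrt{(k+1)^2-12}}<\frac6{k+1}.
\]
Given $\epsilon_u>0$, any $k\ge6$ with $6/(k+1)<\epsilon_u$ yields a tiling of $\mathbb H^3$ with $\operatorname{gr}>k-1-\epsilon_u$.
\end{proof}

\section{The extremal Coxeter polyhedra in $\mathbb H^3$}\label{sec:sharp}

By Proposition~\ref{prop:zero}, the bound of Theorem~\ref{thm:sharp} follows once $\Phi_P\ge\Phi_k$ on $(1,\infty)$. A term by term comparison does not work, since $P$ may have fewer than $3(k-2)$ edges and finite vertices contribute negative terms. What is fixed by $k$ is the sum $\sum_v(\deg v-2)=2(k-2)$. So we split the term of each edge between its two endpoints, which exist because $P$ is a polytope, and compare vertex by vertex. Put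
\[
h_v(x)=\sum_{e\ni v}\frac1{[m_e]}-\delta_v\frac{2\,[2]}{W_v(x)},
\]
with $\delta_v=1$ for finite $v$ and $\delta_v=0$ for ideal $v$. Then \eqref{eq:phi3} and (P2) give
\begin{equation}\label{eq:diff}
2\,[2]\,\big(\Phi_P-\Phi_k\big)=\sum_vh_v-\frac{6(k-2)}{[3]}=\sum_v\Big(h_v-\frac{3(\deg v-2)}{[3]}\Big).
\end{equation}
The \emph{type} of $v$ is the list of the $m_e$, $e\ni v$. A finite vertex is trivalent with $\sum1/m_e>1$ by (P3), so its type is $(2,2,n)$, $(2,3,3)$, $(2,3,4)$ or $(2,3,5)$. For an ideal vertex of degree $n$ we have $(n-2)\pi\le n\pi/2$, so $n\le4$ and the type is $(2,2,2,2)$, or one of the solutions $(3,3,3)$, $(2,4,4)$, $(2,3,6)$ of $\sum1/m_e=1$.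

\begin{lemma}\label{lem:vertex}
For $x>1$ we have $h_v(x)\ge3(\deg v-2)/[3]$, with equality if and only if $v$ has type $(3,3,3)$.
\end{lemma}

Every type other than $(3,3,3)$ contains a $2$, so for large $x$ the left side is of order $1/x$ and the right side of order $1/x^2$. The content of the lemma is that the inequality persists down to $x=1$, which covers all $k$ at once.

\begin{proof}
We use $[3]-[2]=x^2$, $[4]=[2](1+x^2)$, $[6]=[3](1+x^3)=[2][3](x^2-x+1)$, $[10]=[5](1+x^5)$, and
\begin{equation}\label{eq:23}
2[3]-3[2]=(2x+1)(x-1)>0,\qquad\text{that is,}\qquad\frac2{[2]}>\frac3{[3]} .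
\end{equation}

\emph{Type $(3,3,3)$.} $h_v=3/[3]$.

\emph{Type $(2,2,2,2)$.} $h_v=4/[2]>6/[3]$ by \eqref{eq:23}.

\emph{Type $(2,4,4)$.} $h_v=\frac1{[2]}+\frac2{[4]}=\frac{x^2+3}{[4]}$, and $(x^2+3)[3]-3[4]=x^4-2x^3+x^2=x^2(x-1)^2>0$.

\emph{Type $(2,3,6)$.} $h_v-\frac3{[3]}=\frac1{[2]}+\frac1{[6]}-\frac2{[3]}$. Multiplying by $[6]$ and using $[3](x^2-x+1)=x^4+x^2+1$, we get $x^4+x^2+2-2(1+x^3)=x^2(x-1)^2>0$.

\emph{Type $(2,2,n)$.} $h_v=\frac2{[2]}+\frac1{[n]}\big(1-\frac2{1+x}\big)>\frac2{[2]}>\frac3{[3]}$.

\emph{Type $(2,3,3)$.} $h_v-\frac3{[3]}=\frac1{[2]}-\frac1{[3]}-\frac2{[3][4]}$. Multiplying by $[2][3]$ gives $x^2-\frac2{1+x^2}>0$.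

\emph{Type $(2,3,4)$.} We need $\frac1{[2]}+\frac1{[4]}-\frac2{[3]}>\frac2{[4][6]}$. The left side is
\[
\frac{(x^2+2)[3]-2[4]}{[3][4]}=\frac{x^2(x^2-x+1)}{[3][4]} .
\]
Multiplying by $[4][6]$, we need $x^2(x^2-x+1)(1+x^3)>2$. This holds because $x^2-x+1>1$ and $1+x^3>2$.

\emph{Type $(2,3,5)$.} We need $\frac1{[2]}+\frac1{[5]}-\frac2{[3]}>\frac2{[6][10]}$. Here $[3][5]=1+2x+3x^2+3x^3+3x^4+2x^5+x^6$, $[2][3]=1+2x+2x^2+x^3$ and $[2][5]=1+2x+2x^2+2x^3+2x^4+x^5$, so the left side is
\[
\frac{[3][5]+[2][3]-2[2][5]}{[2][3][5]}=\frac{x^2(x^4-x^2+1)}{[2][3][5]} .
\]
Multiplying by $[2][6][10]$, we need $x^2(x^4-x^2+1)(1+x^3)(1+x^5)>2(1+x)$. This holds because $x^2(x^4-x^2+1)>1$, $1+x^3>1+x$ and $1+x^5>2$.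
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Call $P$ \emph{extremal} if all its vertices have type $(3,3,3)$; this means that they are ideal and all angles are $\pi/3$. An extremal $P$ has $\operatorname{gr}(P)=\lambda_k$ by Lemma~\ref{lem:phik}. If $P$ is not extremal, then \eqref{eq:diff} and Lemmas~\ref{lem:vertex} and~\ref{lem:phik} give $\Phi_P>\Phi_k\ge0$ on $[\lambda_k,\infty)\subset(1,\infty)$, so $\operatorname{gr}(P)<\lambda_k$ by Proposition~\ref{prop:zero}.

For $k=4$ the regular ideal tetrahedron is extremal, its links being equilateral triangles by symmetry. For $k\ge6$ use Lemma~\ref{lem:prism}. Suppose $P$ is extremal with $k=5$. Then $E=9$ and $V=6$. The adjacency graph of the facets is simple with $5$ nodes and $9$ edges, so exactly one pair of facets $A_1,A_2$ is non-adjacent, and the other three, with outward normals $a,b,c$, are pairwise adjacent. Each $A_i$ is a triangle. The three facets at a trivalent vertex are pairwise adjacent, so $A_1$ and $A_2$ share no vertex, and their vertices are all six vertices of $P$. Hence \emph{no vertex lies on all three facets $a,b,c$}.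

On the other hand the products of distinct vectors among $a,b,c$ equal $-\frac12$, so $u=a+b+c$ is orthogonal to $a,b,c$ and $\langle u,u\rangle=0$. The edge common to the facets $a$ and $b$ has two ideal ends, so it is the whole line in which their walls meet. If $u=0$, then $c=-a-b$ and this line lies on the wall of $c$. If $u\ne0$, the null vector $u$ defines an ideal point on all three walls, which is an end of this line. In both cases an end of the edge is a vertex of $P$ on all three walls, hence on all three facets, a contradiction.
\end{proof}

\section{Short cycles lower the growth rate}\label{sec:count}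

For a general lattice there is no formula like \eqref{eq:steinberg}, and we return to counting paths. Let $\mathcal G$ be a $k$-regular Dirichlet tiling of $\mathbb H^d$, $d\ge3$; then $k\ge4$. Let $c_n$ be the number of ridges $e$ of a tile with $n_e=n$. It is the same for all tiles, because $\Gamma$ is transitive on them.

\begin{proposition}\label{prop:count}
Let $N=(k-1)(2c_3+c_4)+2c_5+c_6$. Then
\[
\operatorname{gr}(\mathcal G)\le\big((k-1)^4-(k-3)N\big)^{1/4}.
\]
If $N>0$, then $\operatorname{gr}(\mathcal G)<k-1-\dfrac{(k-3)N}{4(k-1)^3}$.
\end{proposition}

\begin{proof}
\emph{One geodesic per vertex.} Half of an even cycle is a perfectly good geodesic; it is wasteful only because the other half has the same ends. To exploit this we select one geodesic to each vertex. Fix a linear order on the neighbors of each tile, and a base tile $o$. Two geodesics from $o$ to a tile $x$ agree up to some tile and then move to different neighbors of it; call the one that moves to the smaller neighbor smaller. Let $\gamma_x$ be the least geodesic from $o$ to $x$.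

For a tile $T$ and a ridge $e$ of $T$, two paths start at $T$ and make $j$ steps around $e$, one in each direction, and their first steps differ. Declare \emph{forbidden}:
\begin{itemize}
\item for $n_e=3$ both $2$-step paths, and for $n_e=5$ both $3$-step paths;
\item for $n_e=4$ the $2$-step path, and for $n_e=6$ the $3$-step path, whose first step is the larger.
\end{itemize}
Paths of the first kind are not geodesic, since the other way around $e$ is shorter. If $\gamma_x$ contained a path of the second kind, replacing it by the other half of the cycle would give a smaller geodesic with the same ends. So $\gamma_x$ has no forbidden subpath, and the sphere of radius $r$ has at most $p_r$ vertices, where $p_r$ is the number of non-backtracking paths of length $r$ from $o$ without forbidden subpaths.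

\emph{Counting bad paths.} Call a non-backtracking $3$-step path \emph{bad} if it is forbidden or its first two steps form a forbidden path. In a forbidden path $T_0T_1T_2\dots$ around $e$, the sets $T_0\cap T_1$ and $T_1\cap T_2$ are the two facets of $T_1$ containing $e$, and they share only one ridge. So $T_0T_1T_2$ determines $e$, and forbidden paths coming from different ridges or directions differ within two steps. Forbidden paths do not backtrack, as $n_e\ge3$. From a given tile there are $2c_3+c_4$ forbidden $2$-step paths, each with $k-1$ non-backtracking extensions, and $2c_5+c_6$ forbidden $3$-step paths. Hence exactly $N$ bad paths start at each tile. Next fix a tile $y$ and count bad paths whose \emph{second} tile is $y$. For each ridge $e$ of $y$, the first tile is one of the two neighbors of $y$ around $e$, and it determines the direction. So there are at most $(k-1)(2c_3+2c_4)+2c_5+2c_6\le2N$ such paths.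

\emph{Blocks of four steps.} Take a path counted by $p_r$, $r\ge1$, with last step from $x$ to $y$. The bad paths from $y$ might begin with the step back to $x$, and then they exclude nothing. We therefore make one free step first. The path has $(k-1)^4$ non-backtracking extensions $y,y_1,y_2,y_3,y_4$. There are $(k-1)N$ choices of a neighbor $y_1\ne x$ of $y$ and a bad path $y_1y_2y_3y_4$, and at most $2N$ of them have $y_2=y$. The remaining choices, at least $(k-3)N$, are non-backtracking extensions with a forbidden subpath. Therefore
\[
p_{r+4}\le Mp_r\quad(r\ge1),\qquad M=(k-1)^4-(k-3)N .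
\]
All spheres are nonempty, since $\mathcal G$ is connected and infinite; so $p_r\ge1$ for all $r$, which forces $M\ge1$. Then $|B(r)|\le C(r+1)M^{r/4}$ for a constant $C$, and $\operatorname{gr}(\mathcal G)\le M^{1/4}$. If $N>0$, then $u=(k-3)N/(k-1)^4$ lies in $(0,1)$ and $(1-u)^{1/4}<1-u/4$.
\end{proof}

\begin{remark}\label{rem:loss}
For the prisms of Section~\ref{sec:prisms}, $N=c_6=3(k-2)$. The proposition bounds the gap below by about $3/(4k)$, while the true gap is about $3/k$. The factor $4$ is the price of testing for forbidden paths only once in four steps.
\end{remark}

\section{Euler's formula forces short cycles}\label{sec:general}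

\subsection*{Dimension three.}
By (P3) the dihedral angles of a tile are large on average, and large angles should mean few tiles around an edge. The difficulty is that the angle $\alpha_e$ of $\mathcal P$ at one edge $e$ says little about $n_e$, since the other tiles at $e$ may have other angles. The group repairs this on average: the angles of the other tiles at $e$ are angles of $\mathcal P$ at other edges in the orbit of $e$.

\begin{lemma}\label{lem:average}
For $d=3$, $\displaystyle\sum_{e\subset\mathcal P}\alpha_e=\sum_{e\subset\mathcal P}\frac{2\pi}{n_e}$, the sums running over the edges of $\mathcal P$.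
\end{lemma}

\begin{proof}
Fix an edge $e_0$ of $\mathcal T$. Its stabilizer $\Gamma_{e_0}$ permutes the $n_{e_0}$ tiles around it with finite stabilizers, so it is finite. Let $\psi$ be a $\Gamma$-invariant function on pairs $(T,e)$ of a tile and an edge of it. Sum $\psi(\mathcal P,\gamma e_0)=\psi(\gamma^{-1}\mathcal P,e_0)$ over all $\gamma\in\Gamma$ with $\gamma e_0\subset\mathcal P$. Each edge of $\mathcal P$ in the orbit $\Gamma e_0$ equals $\gamma e_0$ for $|\Gamma_{e_0}|$ elements $\gamma$, and each tile $T\supset e_0$ equals $\gamma^{-1}\mathcal P$ for $|\Gamma_{\mathcal P}|$ elements $\gamma$. Hence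
\[
|\Gamma_{e_0}|\sum_{e\subset\mathcal P,\ e\in\Gamma e_0}\psi(\mathcal P,e)=|\Gamma_{\mathcal P}|\sum_{T\supset e_0}\psi(T,e_0).
\]
Take for $\psi(T,e)$ first the dihedral angle of $T$ at $e$ and then $2\pi/n_e$. In both cases the sum on the right is $2\pi$, so the sums on the left agree. Add over the orbits.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general} for $d=3$]
By (P3), $\sum_{e\ni v}\alpha_e\ge(\deg v-2)\pi$ at each vertex $v$, finite or ideal. Summing over $v$ and using (P2), $2\sum_e\alpha_e\ge2(k-2)\pi$. Lemma~\ref{lem:average} turns this into $\sum_e1/n_e\ge(k-2)/2$. As $E\le3(k-2)$, the average of $1/n_e$ is at least $1/6$. The prisms have all $n_e=6$, so no cycle shorter than $6$ is forced; this is why Proposition~\ref{prop:count} must use hexagons, and why we now compare with $1/7$. Edges with $n_e\ge7$ contribute nonpositive terms, so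
\[
\sum_{n=3}^6c_n\Big(\frac1n-\frac17\Big)\ge\sum_e\Big(\frac1{n_e}-\frac17\Big)\ge(k-2)\Big(\frac12-\frac37\Big)=\frac{k-2}{14}.
\]
The coefficients of $c_3,\dots,c_6$ are $\frac4{21},\frac3{28},\frac2{35},\frac1{42}$, which are at most $\frac6{28},\frac3{28},\frac2{28},\frac1{28}$. Since $k-1\ge3$, we have $N\ge6c_3+3c_4+2c_5+c_6$. Hence $N/28\ge(k-2)/14$, that is, $N\ge2(k-2)$, and Proposition~\ref{prop:count} gives the first bound. It implies the second bound because $k-2\ge1$.
\end{proof}

\subsection*{Dimension at least four.}
\begin{proof}[Proof of Theorem~\ref{thm:general} for $d\ge4$]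
Let $f$ be a face of $\mathcal P$ of codimension $3$. It has dimension $d-3\ge1$, so its relative interior lies in $\mathbb H^d$, and the tiles around $f$ tessellate a $2$-sphere as described in Section~\ref{sec:tiles}. Let $a_0,a_1,a_2$ be the numbers of vertices, edges and polygons. From $a_0-a_1+a_2=2$ and $3a_2\le2a_1$ we get $2a_1\le6a_0-12$, so some vertex has degree at most $5$. Thus some ridge has $n_e\le5$, and $c_3+c_4+c_5\ge1$. Each of these three numbers has coefficient at least $2$ in $N$, so $N\ge2$, and Proposition~\ref{prop:count} gives the bound, in which $d$ does not appear.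
\end{proof}

For $d=3$ this argument breaks down exactly when all vertices are ideal: the sphere is replaced by a Euclidean plane, which can be tessellated with all degrees equal to $6$.

\section{Right angles in dimension at least four}\label{sec:high}

Let $P\subset\mathbb H^d$, $d\ge4$, be a finite volume Coxeter polytope with $k$ facets. The tiles around a ridge of angle $\pi/m$ are reflections of one another, so $n_e=2m$. Call two facets \emph{orthogonal} if they are adjacent at angle $\pi/2$, and let $O$ be the set of orthogonal pairs, viewed as the edge set of a graph on the facets. Then $c_4=|O|$ and $N\ge(k-1)|O|$, so a universal gap follows from a bound $|O|\ge ck$.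

\begin{proposition}\label{prop:right}
$k\le28\,|O|$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:high} from Proposition~\ref{prop:right}]
We have $N\ge k(k-1)/28>0$, so Proposition~\ref{prop:count} gives
\[
k-1-\operatorname{gr}(P)>\frac{k(k-3)}{112(k-1)^2}.
\]
The function $\frac{k(k-3)}{(k-1)^2}=1-\frac1{k-1}-\frac2{(k-1)^2}$ is increasing and $k\ge d+1\ge5$, so the right side is at least $\frac1{112}\cdot\frac{10}{16}=\frac1{179.2}>\frac1{180}$.
\end{proof}

For $d\ge4$ every face of codimension $3$ meets $\mathbb H^d$, so it gives a spherical triple, and every such triple contains an orthogonal pair. The difficulty is that one pair may serve many faces. Call a facet \emph{sharp} if it is orthogonal to no facet, and let $U$ be the set of sharp facets. Every other facet lies in a pair from $O$, so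
\begin{equation}\label{eq:kU}
k\le|U|+2|O| ,
\end{equation}
and we must bound $|U|$. In the prisms of Section~\ref{sec:prisms} all facets are sharp. The next lemma shows that a sharp facet forces right angles among its neighbors as soon as spherical triples exist.

\begin{lemma}\label{lem:star}
Let $J$ be spherical and $F\in J$ sharp. Then the other members of $J$ are pairwise orthogonal, and $|J|\le4$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:spherical} the members of $J$ are pairwise adjacent. The product of the normals of two of them is $0$ if they are orthogonal and at most $-\cos(\pi/3)=-\frac12$ otherwise, and the Gram matrix is positive definite by (C2). If $A,B\in J\setminus\{F\}$ were not orthogonal, the nonzero vector $\nu_F+\nu_A+\nu_B$ would have squared norm at most $3-3=0$. So the normals $\nu_A$, $A\in J\setminus\{F\}$, are orthonormal, and $\nu_F$ is a unit vector outside their span. Hence $\frac14(|J|-1)\le\sum_A\langle \nu_F,\nu_A\rangle^2<1$.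
\end{proof}

\begin{lemma}\label{lem:planar}
Let $X$ and $Y$ be disjoint sets of $2$-faces of a $3$-dimensional polytope such that every $2$-face sharing an edge with a member of $X$ belongs to $Y$. Then $|X|\le2|Y|$.
\end{lemma}

\begin{proof}
Let $X\neq\emptyset$. In the adjacency graph, which is simple and planar, each member of $X$ has at least $3$ neighbors, all in $Y$. The edges between $X$ and $Y$ form a simple bipartite planar graph on $n=|X|+|Y|\ge4$ nodes, and such a graph has at most $2n-4$ edges. So $3|X|\le2|X|+2|Y|$.
\end{proof}

\subsection*{The case $d\ge6$.}
A facet $F$ contains a face of $P$ of codimension $5$, which has dimension $d-5\ge1$ and so gives a spherical set of size $5$ containing $F$. By Lemma~\ref{lem:star}, $F$ is not sharp. So $U=\emptyset$ and $k\le2|O|$.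

\subsection*{The case $d=4$.}
A facet $A$ is a $3$-dimensional polytope, and $B\mapsto A\cap B$ is a bijection from the facets adjacent to $A$ to the $2$-faces of $A$. Let $U_A$ be the set of sharp facets adjacent to $A$ and $O_A$ the set of facets orthogonal to $A$; these sets are disjoint. If $F\in U_A$ and the $2$-faces $A\cap F$ and $A\cap B$ share an edge, then $\{A,B,F\}$ is spherical by Lemma~\ref{lem:spherical}, so $B\in O_A$ by Lemma~\ref{lem:star}. Lemma~\ref{lem:planar} gives $|U_A|\le2|O_A|$. Each facet has at least four $2$-faces, hence at least four adjacent facets, so
\[
4|U|\le\sum_A|U_A|\le2\sum_A|O_A|=4|O| ,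
\]
and \eqref{eq:kU} gives $k\le3|O|$.

\subsection*{The case $d=5$.}
If $U=\emptyset$, then $k\le2|O|$. Assume $U\ne\emptyset$. Facets are now $4$-dimensional and planarity is not available for them, so we apply Lemma~\ref{lem:planar} to the right-angled ridges, which are $3$-dimensional. This bounds $|U|$ by the number $\Delta$ of triangles in the graph $O$, rather than by the number of edges.

\emph{Step 1: $10|U|\le6\Delta$.} Let $e=\{A,B\}\in O$. By Lemma~\ref{lem:spherical} each $2$-face of the $3$-dimensional polytope $A\cap B$ is $A\cap B\cap C$ for a unique facet $C$. Let $X_e$ be the set of $2$-faces with $C$ sharp and $Y_e$ the set of those with $C$ orthogonal to both $A$ and $B$; these sets are disjoint. If $F$ is sharp and $A\cap B\cap F$ shares an edge with $A\cap B\cap C$, then $\{A,B,C,F\}$ is spherical, so $A\cap B\cap C\in Y_e$ by Lemma~\ref{lem:star}. Hence $|X_e|\le2|Y_e|$. A member of $Y_e$ gives a triangle of $O$ containing the edge $e$, so $\sum_e|Y_e|\le3\Delta$. A sharp facet $F$ is a $4$-dimensional polytope; it has at least five $3$-faces, each with at least four $2$-faces, and each $2$-face lies in two $3$-faces of $F$, so $F$ has at least ten $2$-faces.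 Each is $F\cap A\cap B$ with $\{A,B,F\}$ spherical, so $\{A,B\}\in O$ by Lemma~\ref{lem:star}, and the $2$-face belongs to $X_{\{A,B\}}$. A $2$-face determines its triple, and $F$ is the only sharp member of the triple. Therefore
\[
10|U|\le\sum_{e\in O}|X_e|\le2\sum_{e\in O}|Y_e|\le6\Delta .
\]

In a general graph the number of triangles is not bounded by a multiple of the number of edges, as complete graphs show. Such a bound does hold if the nodes can be ordered so that each has boundedly many larger neighbors. We obtain an order of this kind from the radii of hemispheres in an upper half-space model. Vertical facets have no radius, so the point at infinity must lie on few facets; here we use $U\ne\emptyset$.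

\emph{Step 2: an ideal vertex on at most five facets.} Let $F\in U$ and let $v$ be a vertex of $F$. If $v$ were finite, it would give a spherical set of size $5$ containing $F$, contrary to Lemma~\ref{lem:star}. So $v$ is ideal. Put $v=\infty$ as in Lemma~\ref{lem:cusp}, let $S_v\ni F$ be the set of facets through $v$, and let $u_A\in\mathbb R^4$, $A\in S_v$, be the outward unit normals of the link $L$. Let $A\ne B$ in $S_v$. If their walls meet in $\mathbb H^5$, they are adjacent and $u_A\cdot u_B=-\cos(\pi/m_{AB})\le0$. Otherwise the corresponding facets of $L$ are parallel, and $u_A=-u_B$. So all products are at most $0$, and $u_F\cdot u_A<0$ for $A\ne F$ since $F$ is sharp.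

Suppose $\sum_Aa_Au_A=0$. Since the products of distinct normals are nonpositive, $|\sum_A|a_A|u_A|^2\le|\sum_Aa_Au_A|^2=0$, so $\sum_A|a_A|u_A=0$. If $a_B=0$, the product with $u_B$ is a vanishing sum of nonpositive terms, so $a_A=0$ whenever $u_A\cdot u_B<0$. Thus $a_B=0$ for some $B$ implies $a_F=0$, and $a_F=0$ implies that all coefficients vanish. So the vectors $u_A$, $A\in S_v\setminus\{F\}$, are linearly independent in $\mathbb R^4$, and $|S_v|\le5$.

\emph{Step 3: $\Delta\le42|O|$.} The facets not in $S_v$ lie on hemispheres with centers $c_i\in\mathbb R^4$ and radii $r_i$, and $P$ lies outside them. We claim that for $i\ne j$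
\begin{equation}\label{eq:hemi}
|c_i-c_j|^2\ge r_i^2+r_j^2,\qquad\text{with equality if the facets are orthogonal.}
\end{equation}
If the hemispheres meet at a point $z\in\mathbb H^5$, the facets are adjacent, the outward normals of $P$ at $z$ are $(c_i-z)/r_i$ and $(c_j-z)/r_j$, and the law of cosines gives $-\cos(\pi/m_{ij})=(r_i^2+r_j^2-|c_i-c_j|^2)/(2r_ir_j)$. If they do not meet, they are not nested, because $P$ lies outside the outer one and would miss the inner one; so $|c_i-c_j|\ge r_i+r_j$. This proves \eqref{eq:hemi}.

Order the facets with the vertical ones largest and the hemispheres by radius, breaking ties arbitrarily. Let $M_A$ be the number of neighbors of $A$ in $O$ that are larger than $A$, so that $\sum_AM_A=|O|$. If $A$ is vertical, $M_A\le4$. If $A$ is a hemisphere, normalize its center to $0$ and its radius to $1$ by a similarity. The larger hemispheres orthogonal to $A$ have $|c_i|^2=r_i^2+1\ge2$, and by \eqref{eq:hemi} two of them satisfy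
\[
c_i\cdot c_j=\tfrac12\big(|c_i|^2+|c_j|^2-|c_i-c_j|^2\big)\le1 .
\]
So the unit vectors $c_i/|c_i|$ have products at most $\frac12$, and mutual distances at least $1$. The balls of radius $\frac12$ about these vectors and about $0$ have disjoint interiors and lie in the ball of radius $\frac32$ in $\mathbb R^4$. Comparing volumes, there are at most $3^4-1=80$ such vectors. Adding the vertical facets, $M_A\le85$. Assign each triangle to its smallest node:
\[
\Delta\le\sum_A\frac{M_A(M_A-1)}2\le42\sum_AM_A=42|O| .
\]

Steps 1 and 3 give $|U|\le\frac6{10}\cdot42\,|O|\le26|O|$, and \eqref{eq:kU} gives $k\le28|O|$. This completes the proof of Proposition~\ref{prop:right} in all dimensions $d\ge4$, and with it the proof of Theorem~\ref{thm:high}.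

\begin{thebibliography}{9}

\bibitem{BG}
Itai Benjamini and Tsachik Gelander, \emph{An Upper bound on the growth of Dirichlet tilings of hyperbolic spaces}, arXiv:1504.05873 (2015).

\bibitem{Steinberg}
Steinberg, \emph{Endomorphisms of linear algebraic groups}, Mem. AMS 80, 1968.

\bibitem{Vinberg}
Vinberg, \emph{Hyperbolic reflection groups}, 1985.

\end{thebibliography}
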